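# Uniquely colorable hypergraphs: when equal pieces are not the best choice

## Four equal pieces in a $k$-partite $k$-graph

How many edges must there be at every vertex of a $k$-partite hypergraph to force its $k$-coloring to be unique? Here are the words in that question.

**Definition (hypergraphs and colorings).** An $r$-graph is a collection $\mathcal H$ of $r$-subsets (edges) of a finite vertex set $V(\mathcal H)$, and $v(\mathcal H)=|V(\mathcal H)|$. A vertex is isolated if it lies in no edge. An $r$-graph is $k$-partite if $V(\mathcal H)$ has a partition into $k$ parts such that every edge contains at most one vertex from each part. It is uniquely $k$-colorable if there is exactly one such partition.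

For example, let $r=k=3$ and take the six vertices $a_1,a_2,b_1,b_2,u,w$ and the four edges
$$a_1a_2u,\quad a_1a_2w,\quad b_1b_2u,\quad b_1b_2w .$$
Both $\{a_1,b_1\},\{a_2,b_2\},\{u,w\}$ and $\{a_1,b_2\},\{a_2,b_1\},\{u,w\}$ are valid partitions, so this $3$-graph is not uniquely $3$-colorable. Every vertex has degree $2$.

Start with $r=k$ and ordinary vertex degrees, and with two colorings that differ as in this example: $k-2$ color classes $V_3,\dots,V_k$ are common to both, and the remaining vertices split into four sets $A_1,A_2,B_1,B_2$. The first coloring uses $A_1\cup B_1$ and $A_2\cup B_2$, the second uses $A_1\cup B_2$ and $A_2\cup B_1$. An edge of a $k$-partite $k$-graph meets every class exactly once. If it contains a vertex of $A_1$, its vertex in $A_2\cup B_2$ must also lie in $A_2\cup B_1$, hence in $A_2$. So every edge is a transversal either of $A_1,A_2,V_3,\dots,V_k$ or of $B_1,B_2,V_3,\dots,V_k$. The easy case is the one in which the four pieces have the same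 size.

**Proposition 1 (equal pieces).** Let $k\ge3$, let $|A_1|=|A_2|=|B_1|=|B_2|=m\ge1$ and $|V_j|=v_j\ge1$, all these sets being pairwise disjoint, and let $n=4m+\sum_jv_j$. Let $\mathcal H$ be a $k$-graph on their union, each of whose edges is a transversal of $A_1,A_2,V_3,\dots,V_k$ or of $B_1,B_2,V_3,\dots,V_k$. Then some vertex has degree at most $\frac12\left(\frac nk\right)^{k-1}$.

*Proof.* Let $D$ be the minimum degree and $V=\prod_jv_j$. A vertex of $A_1$ has degree at most $mV$. A vertex of $V_j$ has degree at most $2m^2V/v_j$. Use the first bound twice and the second once for each $j$: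
$$D^k\le (mV)^2\prod_{j=3}^k\frac{2m^2V}{v_j}=2^{k-2}m^{2k-2}V^{k-1}=2^{-k}\bigl(2m\cdot 2m\cdot V\bigr)^{k-1}.$$
The $k$ numbers $2m,2m,v_3,\dots,v_k$ have sum $n$, so by the AM–GM inequality $2m\cdot2m\cdot V\le(n/k)^k$. Hence $D^k\le 2^{-k}(n/k)^{k(k-1)}$. Take $k$-th roots. $\square$

The bound is attained when all $v_j=2m$ and all transversals are present: every vertex then has degree $2^{k-2}m^{k-1}$, and $n=2km$. Our example is the case $k=3$, $m=1$, where $2=\frac12(6/3)^2$.

What changes in general? The four pieces may have different sizes, and two colorings may differ in a more complicated way than by a swap. Moreover, when $r<k$ an edge may skip some color classes. We shall see that, for $r=k$ and vertex degrees, the first two changes do no harm: the bound of Proposition 1 survives. When edges may skip classes, however, unequal pieces can be strictly better than equal ones, and this refutes a conjecture.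

## Positive degrees, the threshold $\Phi$, and the balanced value $\Psi$

**Definition (positive $i$-degree).** For $1\le i<r$, let $\partial_{r-i}\mathcal H$ be the set of $i$-subsets of $V(\mathcal H)$ contained in some edge. For an $i$-set $S$ let $d_{\mathcal H}(S)$ be the number of edges containing $S$. The minimum positive $i$-degree is
$$\delta_i^+(\mathcal H)=\min\{d_{\mathcal H}(S)\colon S\in\partial_{r-i}\mathcal H\}.$$

The word "positive" says that $i$-sets in no edge are ignored, as they must be in a $k$-partite hypergraph. In the example above $\delta_1^+=2$. The pair $a_1b_1$ lies in no edge and does not count, the pair $a_1a_2$ has degree $2$, and $a_1u$ has degree $1$, so $\delta_2^+=1$.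

**Definition (the threshold).** For integers $k\ge r>i\ge1$, let $\Phi_{k,r,i}$ be the minimum real number with the following property: for every $n\ge k$, every $n$-vertex $k$-partite $r$-graph $\mathcal H$ with no isolated vertices and $\delta_i^+(\mathcal H)>\Phi_{k,r,i}\cdot n^{r-i}$ is uniquely $k$-colorable.

Lower bounds on $\Phi$ come from examples: if some $n$-vertex $k$-partite $r$-graph without isolated vertices is *not* uniquely $k$-colorable and $\delta_i^+/n^{r-i}=\theta$, then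
$$\Phi_{k,r,i}\ge\theta, \tag{1}$$
because $\Phi_{k,r,i}<\theta$ would force that hypergraph to be uniquely $k$-colorable.

**Construction (balanced).** Let $k\ge3$, $k\ge r\ge2$, $\alpha>0$, $m\in\mathbb N^+$ with $\alpha m\in\mathbb N^+$. Take pairwise disjoint sets $A_1,A_2,B_1,B_2$ of size $m$ and $V_3,\dots,V_k$ of size $\alpha m$. The complete $k$-partite $r$-graph with given parts consists of all $r$-sets meeting each part in at most one vertex. Let $\mathcal H_{k,r}(\alpha,m)$ be the union of the complete $k$-partite $r$-graphs with parts $A_1,A_2,V_3,\dots,V_k$ and with parts $B_1,B_2,V_3,\dots,V_k$.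

It is $k$-partite, has no isolated vertices, and is not uniquely $k$-colorable, by the swap. Write
$$\Psi_{k,r,i}=\sup\left\{\frac{\delta_i^+(\mathcal H_{k,r}(\alpha,m))}{v(\mathcal H_{k,r}(\alpha,m))^{r-i}}\colon \alpha>0,\ m\in\mathbb N^+,\ \alpha m\in\mathbb N^+\right\}.$$
By (1), $\Phi_{k,r,i}\ge\Psi_{k,r,i}$ always. For instance, Proposition 1 and its equality case say exactly that $\Psi_{k,k,1}=\frac1{2k^{k-1}}$.

The question comes from Xizhi Liu, Jie Ma, Tianhen Wang, and Tianming Zhu, "Uniquely colorable hypergraphs", arXiv:2409.01654 (2024). It is known that $\Phi_{k,r,i}=\binom{k-i}{r-i}\left(\frac1{k+2}\right)^{r-i}$ whenever $k\ge r>i\ge1$ and $k\le\frac{4i+2}3$.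

**Conjecture.** If $k\ge r>i\ge1$ and $k>\frac{4i+2}3$, then $\Phi_{k,r,i}=\Psi_{k,r,i}$.

The conjecture is false. These notes prove three theorems.

**Theorem A.** $\Phi_{k,r,i}>\Psi_{k,r,i}$ in each of these cases:

(a) $i=1$, $r\ge10$, $k=3r-4$;

(b) $i\ge1$ arbitrary, $r\ge5i+2$, $k\ge r+2(r-i-1)^2$.

In both cases $k>\frac{4i+2}3$, so the conjecture fails for every $i\ge1$.

**Theorem B.** For every $i\ge1$ and $0<c_1\le c_2<1$ there is $k_0$ such that $\Phi_{k,r,i}>\Psi_{k,r,i}$ for all $k\ge k_0$ and all $r$ with $c_1k\le r\le c_2k$.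

**Theorem C.** For all $k\ge3$: $\Phi_{k,k,1}=\Psi_{k,k,1}=\dfrac1{2k^{k-1}}$.

The condition $k>\frac{4i+2}3$ in Theorem A is immediate: in (a), $k\ge26>2$; in (b), $k>r\ge5i+2$. The first triple in (a) is $(k,r,i)=(26,10,1)$. The theorems do not determine $\Phi_{k,r,i}$ where the conjecture fails.

## The swap with pairs of different sizes

To refute the conjecture for a triple we need one family of examples with a larger ratio than every $\mathcal H_{k,r}(\alpha,m)$. We keep the swap but let the $A$-pair be larger than the $B$-pair. Until we reach Theorem C, put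
$$p=k-i,\quad d=r-i,\quad N=k-r=p-d,\quad M=k-2=N+d+i-2,$$
and assume $N\ge1$ and $d\ge2$, so $p\ge3$. Put also
$$P=\binom{p-1}d>0,\qquad q=\frac dN,\qquad \gamma=\frac{d-1}N>0,\qquad \rho=\frac d{p-1}.$$

**Construction (unbalanced).** For integers $a\ge b\ge1$ and $c\ge b$ take disjoint sets with $|A_1|=|A_2|=a$, $|B_1|=|B_2|=b$ and $|V_j|=c$ for $3\le j\le k$. Let $\mathcal H(a,b,c)$ be the union of the complete $k$-partite $r$-graphs with parts $A_1,A_2,V_3,\dots,V_k$ and with parts $B_1,B_2,V_3,\dots,V_k$.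

It has no isolated vertices, and the partitions with $A_1\cup B_1,A_2\cup B_2$ and with $A_1\cup B_2,A_2\cup B_1$ (and the $V_j$) are both valid. So (1) applies to it.

**Step 1: the minimum positive degree.** Let $S\in\partial_{r-i}\mathcal H(a,b,c)$ contain $j\in\{0,1,2\}$ vertices outside $\bigcup_lV_l$. An edge containing $S$ adds $d$ vertices to $S$.

* If $j=2$, both vertices belong to the same pair. There remain $k-2-(i-2)=p$ unused sets $V_l$, and $d_{\mathcal H}(S)=\binom pdc^d$.
* If $j=1$, there remain $k-2-(i-1)=p-1$ unused sets $V_l$ and one partner set. If the vertex lies in $A_1\cup A_2$, then $d_{\mathcal H}(S)=\binom{p-1}dc^d+a\binom{p-1}{d-1}c^{d-1}$. If it lies in $B_1\cup B_2$, the same holds with $b$ in place of $a$; call this value $f_B$.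
* If $j=0$, there remain $p-2$ unused sets $V_l$. Sorting by the number of added vertices outside $\bigcup V_l$,
$$d_{\mathcal H}(S)=f_V:=\binom{p-2}dc^d+(2a+2b)\binom{p-2}{d-1}c^{d-1}+(a^2+b^2)\binom{p-2}{d-2}c^{d-2}.$$

The type $j=0$ and the type $j=1$ with a vertex of $B_1\cup B_2$ always occur, since $i\le k-2$. As $a\ge b$, the $A$-version of $j=1$ is at least $f_B$. By Pascal's rule and $c\ge b$,
$$\binom pdc^d=\binom{p-1}dc^d+c\binom{p-1}{d-1}c^{d-1}\ge f_B.$$
Hence
$$\delta_i^+(\mathcal H(a,b,c))=\min\{f_B,f_V\}. \tag{2}$$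

**Step 2: normalization.** We rewrite (2) as a function of $x=a/c$ and $y=b/c$. The needed ratios are
$$\frac{\binom{p-1}{d-1}}{\binom{p-1}d}=\frac d{p-d}=q,\quad \frac{\binom{p-2}{d-1}}{\binom{p-1}d}=\frac d{p-1}=\rho,\quad \frac{\binom{p-2}{d-2}}{\binom{p-2}{d-1}}=\frac{d-1}{p-d}=\gamma,$$
and $\binom{p-2}d=\binom{p-1}d-\binom{p-2}{d-1}$. Therefore
$$\frac{f_B}{Pc^d}=1+qy,\qquad \frac{f_V}{Pc^d}=1+\rho\bigl(2x+2y+\gamma(x^2+y^2)-1\bigr).$$
Since $v(\mathcal H(a,b,c))=c(M+2x+2y)$, the ratio $\delta_i^+/v^d$ equals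
$$W(x,y)=P\,\frac{\min\{1+qy,\;1+\rho(2x+2y+\gamma(x^2+y^2)-1)\}}{(M+2x+2y)^d}. \tag{3}$$
Because $N(1+\gamma)=N+d-1=p-1$, we have $\rho(1+\gamma)=\frac d{p-1}\cdot\frac{p-1}N=q$, so
$$f_V\ge f_B\iff 2x+2y+\gamma(x^2+y^2)-1\ge(1+\gamma)y. \tag{4}$$

As a check, take $(k,r,i)=(4,3,1)$: then $N=1$, $d=2$, $M=2$, $P=1$, $q=2$, $\gamma=\rho=1$, and $W(x,y)=\min\{1+2y,\,2x+2y+x^2+y^2\}/(2+2x+2y)^2$. With $a=b=c=1$ the hypergraph consists of all triples in $\{a_1,a_2,v_3,v_4\}$ and all triples in $\{b_1,b_2,v_3,v_4\}$. A vertex $b_1$ has degree $3$, a vertex $v_3$ has degree $6$, and there are $6$ vertices, in agreement with $W(1,1)=\min\{3,6\}/36$.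

Formula (3) shows what skipping changes. A vertex of $B_1$ has normalized degree $1+qy$: the $1$ counts edges that skip $B_2$, and it remains even if $y\to0$. For $r=k$ there are no such edges, and the degree of a $B$-vertex is proportional to $b$.

**Lemma 1.** (i) $\Phi_{k,r,i}\ge W(x,y)$ for all reals $x>0$, $0\le y\le x$, $y\le1$. (ii) $\Psi_{k,r,i}\le\sup_{\beta>0}W(\beta,\beta)$.

*Proof.* (i) For $m\in\mathbb N^+$ let $a=\lceil xm\rceil$, $b=\max\{1,\lceil ym\rceil\}$, $c=m$. Since $x>0$ and $x\ge y$ we have $a\ge b\ge1$, and since $y\le1$ we have $c\ge b$. The ratio of $\mathcal H(a,b,c)$ is $W(a/m,b/m)$, so $\Phi_{k,r,i}\ge W(a/m,b/m)$ by (1). As $m\to\infty$, $a/m\to x$ and $b/m\to y$, and $W$ is continuous.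

(ii) For $\mathcal H_{k,r}(\alpha,m)$ put $c=\alpha m$, $\beta=1/\alpha$, $a=b=m=\beta c$. The counts for $j=0$ and $j=1$ did not use $c\ge b$, and both types occur. So the minimum positive degree is at most $\min\{f_B,f_V\}$, and the ratio is at most $W(\beta,\beta)$. $\square$

## The best ratio on the diagonal

To beat $\Psi$ we must know it. On the diagonal $x=y=\beta$, condition (4) reads $\psi(\beta)\ge1$, where
$$\psi(\beta):=2\gamma\beta^2+(3-\gamma)\beta .$$
The function $\psi$ is convex, $\psi(0)=0$, and $\psi\to\infty$. Let $\beta_1$ be the positive root of $\psi=1$. By convexity, $\psi(\lambda\beta_1)\le\lambda$ for $0<\lambda<1$ and $\psi(\lambda\beta_1)\ge\lambda$ for $\lambda>1$. So the root is unique, $\psi<1$ on $(0,\beta_1)$, and $\psi>1$ on $(\beta_1,\infty)$. Put $L:=\psi'(\beta_1)$. The quadratic formula gives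
$$L=3-\gamma+4\gamma\beta_1=\sqrt{(3-\gamma)^2+8\gamma}=\sqrt{(1+\gamma)^2+8}>1+\gamma. \tag{5}$$

**Lemma 2.** If $k>2i$, then
$$\Psi_{k,r,i}\le\sup_{\beta>0}W(\beta,\beta)=W(\beta_1,\beta_1)=\frac{P(1+q\beta_1)}{(M+4\beta_1)^d},$$
and in fact $\Psi_{k,r,i}=W(\beta_1,\beta_1)$.

*Proof.* The first inequality is Lemma 1(ii). By (4), $W(\beta,\beta)$ equals $g_1(\beta)=P(1+q\beta)/(M+4\beta)^d$ for $\beta\ge\beta_1$, and $g_0(\beta)=P\bigl(1+\rho(4\beta+2\gamma\beta^2-1)\bigr)/(M+4\beta)^d$ for $0<\beta\le\beta_1$.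

**Step 1: $g_1$ decreases on $[\beta_1,\infty)$.** By logarithmic differentiation the sign of $g_1'$ is that of
$$q(M+4\beta)-4d(1+q\beta)=\frac dN\bigl[M-4N-4(d-1)\beta\bigr].$$
For $\beta\ge\beta_1$ the bracket is at most $(i-1)+(d-1)-3N-4(d-1)\beta_1$. Since $d-1=\gamma N$, this equals $i-1-N(3-\gamma+4\gamma\beta_1)=i-1-NL$. By (5) it is less than $i-1-N(1+\gamma)=i-1-(p-1)=2i-k<0$.

**Step 2: $g_0$ increases on $(0,\beta_1]$.** The numerator of $g_0$ is positive for $\beta>0$, since $1-\rho=(N-1)/(p-1)\ge0$. So the sign of $g_0'$ is that of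
$$\rho(4+4\gamma\beta)(M+4\beta)-4d\bigl(1+\rho(4\beta+2\gamma\beta^2-1)\bigr).$$
Multiply by $\frac{p-1}{4d}$ and use $p-1-d=N-1$. The result is
$$\omega(\beta)=(1+\gamma\beta)(M+4\beta)-(N-1)-d(4\beta+2\gamma\beta^2)$$
$$=(d+i-1)+(4+\gamma M-4d)\beta+(4-2d)\gamma\beta^2 .$$
Since $d\ge2$, $\omega$ is concave, and $\omega(0)=d+i-1>0$. It is enough to check the other endpoint. The equation $\psi(\beta_1)=1$ says $4\beta_1+2\gamma\beta_1^2=1+(1+\gamma)\beta_1$, and
$$\gamma M\ge\gamma(N+d-1)=\gamma N(1+\gamma)=(d-1)(1+\gamma).$$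
Therefore
$$\omega(\beta_1)=(d+i-1)+(4+\gamma M)\beta_1+4\gamma\beta_1^2-d-d(1+\gamma)\beta_1$$
$$\ge(i-1)+\beta_1\bigl[(d-1)(1+\gamma)+4+4\gamma\beta_1-d(1+\gamma)\bigr]=(i-1)+\beta_1L>0 .$$
By concavity $\omega>0$ on $[0,\beta_1]$. So the supremum of $W(\beta,\beta)$ is attained at $\beta_1$.

**Step 3: equality.** Since $\psi(1)=3+\gamma>1$, we have $\beta_1<1$. For rational $\beta\in(0,1]$ choose $m$ with $m/\beta\in\mathbb N^+$. Then $\mathcal H_{k,r}(1/\beta,m)=\mathcal H(m,m,m/\beta)$ with $m/\beta\ge m$, so by (2) and (3) its ratio is exactly $W(\beta,\beta)$. Let $\beta\to\beta_1$ through rationals. $\square$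

## A small imbalance: second-order gain and Theorem B

The natural experiment is to perturb the balanced optimum: make $A$ slightly larger and $B$ slightly smaller, keep $f_V=f_B$, and differentiate. Put $x=u+v$, $y=u-v$. Then $x+y=2u$ and $x^2+y^2=2u^2+2v^2$, and equality in (4) becomes
$$2\gamma u^2+(3-\gamma)u+2\gamma v^2+(1+\gamma)v=1. \tag{6}$$
Along this curve $W=P\bigl(1+q(u-v)\bigr)/(M+4u)^d$.

For one fixed triple this can go the wrong way. Take $(4,3,1)$, with $q=d=M=2$ and $\gamma=1$. Here $\beta_1=\frac{\sqrt3-1}2$ and $L=\sqrt{12}$, and implicit differentiation of (6) at $v=0$ gives $u'=-\frac{1+\gamma}L=-\frac1{\sqrt3}$. So the derivative of $\log W$ at $v=0$ is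
$$\frac{2(u'-1)}{1+2\beta_1}-\frac{8u'}{2+4\beta_1}=\frac{2(u'-1)}{\sqrt3}-\frac{8u'}{2\sqrt3}=\frac23-\frac2{\sqrt3}<0.$$
When $k$ and $r$ grow proportionally, however, the limiting first derivative turns out to be $0$. So the first-order test decides nothing, and the second derivative decides in favor of imbalance.

*Proof of Theorem B.*

**Step 1: passing to a limit.** Suppose the claim fails for some $i,c_1,c_2$. Then there are $k_j\to\infty$ and $r_j\in[c_1k_j,c_2k_j]$ with $\Phi\le\Psi$ for every $(k_j,r_j,i)$, and after passing to a subsequence $r_j/k_j\to c\in[c_1,c_2]\subset(0,1)$. With $N_j=k_j-r_j$, $d_j=r_j-i$, $\gamma_j=(d_j-1)/N_j$ and $q_j=d_j/N_j$ we have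
$$\gamma_j\to\gamma:=\frac c{1-c},\qquad q_j\to\gamma,\qquad \frac{d_j}{k_j}\to c=\frac\gamma{1+\gamma},$$
and eventually $N_j\ge1$, $d_j\ge2$, $k_j>2i$. So both lemmas apply.

**Step 2: the limit function.** Equation (6) has, for fixed small $v\ge0$, the unique positive root
$$u(v)=\frac{-(3-\gamma)+\sqrt{(3-\gamma)^2+8\gamma\bigl(1-(1+\gamma)v-2\gamma v^2\bigr)}}{4\gamma},$$
smooth near $v=0$. Let $u_j(v)$ be the same expression with $\gamma_j$ in place of $\gamma$. Then $u_j(v)\to u(v)$. Here $u(0)$ is the $\beta_1$ belonging to $\gamma$, so $0<u(0)<1$. Thus for small $v\ge0$ we have $0<u(v)-v<1$, and for large $j$ the point $(u_j(v)+v,u_j(v)-v)$ satisfies the hypotheses of Lemma 1(i). Write $P_j,W_j,\Phi_j,\Psi_j$ for the quantities at $(k_j,r_j,i)$. Since $M_j=k_j-2$,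
$$\log\frac{(k_j-2)^{d_j}W_j(u_j+v,u_j-v)}{P_j}=\log\bigl(1+q_j(u_j-v)\bigr)-d_j\log\Bigl(1+\frac{4u_j}{k_j-2}\Bigr),$$
which tends to
$$F(v):=\log\bigl(1+\gamma(u(v)-v)\bigr)-\frac{4\gamma}{1+\gamma}u(v).$$
For $v=0$, $u_j(0)$ is the $\beta_1$ belonging to $\gamma_j$, so Lemma 2 gives $\limsup_j\log\bigl((k_j-2)^{d_j}\Psi_j/P_j\bigr)\le F(0)$. Suppose $F(v)>F(0)$ for some small $v>0$. By Lemma 1(i), $\liminf_j\log\bigl((k_j-2)^{d_j}\Phi_j/P_j\bigr)\ge F(v)>F(0)$, so $\Phi_j>\Psi_j$ for large $j$, a contradiction. It remains to show $F'(0)=0<F''(0)$.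

**Step 3: derivatives of $u$.** Let $u_0=u(0)$, $L=3-\gamma+4\gamma u_0$ and $\tau=(1+\gamma)/L$. By (5), $\tau\in(0,1)$. Differentiating (6) once and twice in $v$,
$$(4\gamma u+3-\gamma)u'+4\gamma v+(1+\gamma)=0,\qquad 4\gamma u'^2+(4\gamma u+3-\gamma)u''+4\gamma=0,$$
so at $v=0$: $u'=-\tau$ and $u''=-4\gamma(1+\tau^2)/L$. Moreover $\gamma u_0=\frac{L-3+\gamma}4$ gives
$$1+\gamma u_0=\frac{L+1+\gamma}4=\frac{L(1+\tau)}4,\qquad\text{and}\qquad \frac4{1+\gamma}=\frac4{L\tau}.$$

**Step 4: the sign of $F''(0)$.** First,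
$$F'(0)=\frac{\gamma(u'-1)}{1+\gamma u_0}-\frac{4\gamma u'}{1+\gamma}=-\frac{4\gamma(1+\tau)}{L(1+\tau)}+\frac{4\gamma\tau}{L\tau}=0 .$$
Second,
$$F''(0)=\gamma u''\Bigl[\frac4{L(1+\tau)}-\frac4{L\tau}\Bigr]-\frac{\gamma^2(1+\tau)^2}{(1+\gamma u_0)^2}.$$
The bracket is $-\frac4{L\tau(1+\tau)}$ and the last fraction is $\frac{16\gamma^2}{L^2}$. Hence
$$F''(0)=\frac{16\gamma^2}{L^2}\Bigl[\frac{1+\tau^2}{\tau(1+\tau)}-1\Bigr]=\frac{16\gamma^2}{L^2}\cdot\frac{1-\tau}{\tau(1+\tau)}>0.$$
So $F(v)>F(0)$ for all sufficiently small $v>0$. $\square$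

## The extreme imbalance $y=0$

Theorem B refutes the conjecture but exhibits no explicit triple. Since moving away from balance can help, go as far as possible: let $B_1,B_2$ be single vertices, that is, $y=0$. Then $f_B/(Pc^d)=1$. Let $\beta_2>0$ be the positive root of
$$4\gamma\beta_2^2+4\beta_2=1 .$$
With $x=2\beta_2$, $y=0$ there is equality in (4), so Lemma 1(i) gives
$$\Phi_{k,r,i}\ge W(2\beta_2,0)=\frac P{(M+4\beta_2)^d}. \tag{7}$$
Also $\psi(\beta_2)=2\gamma\beta_2^2+(3-\gamma)\beta_2<4\gamma\beta_2^2+4\beta_2=1$, so $\beta_2<\beta_1$. Compared with Lemma 2 we lose the factor $1+q\beta_1$ and gain a smaller denominator.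

**Lemma 3 (criterion).** Let $k>2i$ and $z=\dfrac{4(\beta_1-\beta_2)}{(M+4\beta_2)/N}$. If
$$z+\frac\gamma2z^2+\frac{\gamma\left(\gamma-\frac1N\right)}6z^3>\beta_1, \tag{8}$$
then $\Phi_{k,r,i}>\Psi_{k,r,i}$. The third term is nonnegative and may be dropped.

*Proof.* Put $\theta=\frac{4(\beta_1-\beta_2)}{M+4\beta_2}>0$, so that $1+\theta=\frac{M+4\beta_1}{M+4\beta_2}$ and $z=N\theta$. By (7) and Lemma 2, $\Phi_{k,r,i}>\Psi_{k,r,i}$ follows from $(1+\theta)^d>1+q\beta_1$. By the binomial theorem $(1+\theta)^d\ge1+d\theta+\binom d2\theta^2+\binom d3\theta^3$, so it suffices that $d\theta+\binom d2\theta^2+\binom d3\theta^3>\frac dN\beta_1$. Multiply by $\frac Nd$ and substitute $\theta=z/N$: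
$$z+\frac{d-1}{2N}z^2+\frac{(d-1)(d-2)}{6N^2}z^3>\beta_1,$$
which is (8), since $\frac{d-1}N=\gamma$ and $\frac{d-2}N=\gamma-\frac1N\ge0$. $\square$

The extreme choice does not always win. For $(4,3,1)$ we have $1+2\beta_1=\sqrt3$, so $W(\beta_1,\beta_1)=\frac{\sqrt3}{(2\sqrt3)^2}=\frac{\sqrt3}{12}>0.14$. On the other side $\beta_2=\frac{\sqrt2-1}2$ and $W(2\beta_2,0)=\frac1{(2\sqrt2)^2}=0.125$. We now give two ranges where it does win.

## The line $k=3r-4$ with $i=1$: Theorem A(a)

On this line $\gamma$ is constant, so $\beta_1$ and $\beta_2$ are fixed numbers and (8) is a numerical check.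

*Proof of Theorem A(a).* Let $s=r-2\ge8$. Then $N=2s$, $d=s+1$, $M=3s$, $\gamma=\frac12$, and $k>2=2i$.

**Step 1: the two roots.** The equations are $\beta_1^2+\frac52\beta_1=1$ and $2\beta_2^2+4\beta_2=1$. From $6.4031<\sqrt{41}<6.4032$ and $2.4494<\sqrt6<2.4495$,
$$\beta_1=\frac{\sqrt{41}-5}4\in(0.350775,\,0.3508),\qquad \beta_2=\frac{\sqrt6-2}2\in(0.2247,\,0.22475).$$

**Step 2: a lower bound for $z$.** We have
$$z=\frac{4(\beta_1-\beta_2)\cdot2s}{3s+4\beta_2}=\frac{8(\beta_1-\beta_2)}{3+4\beta_2/s},$$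
which increases with $s$. Since $\beta_1-\beta_2>0.350775-0.22475=0.126025$ and $4\beta_2<0.899$, for $s\ge8$
$$z\ge\frac{8(0.126025)}{3+0.899/8}=\frac{1.0082}{3.112375}>0.3239 .$$

**Step 3: the criterion.** We have $\gamma(\gamma-\frac1N)=\frac12\bigl(\frac12-\frac1{2s}\bigr)=\frac14\bigl(1-\frac1s\bigr)\ge\frac7{32}$. So the left side of (8) is at least
$$0.3239+\tfrac14(0.3239)^2+\tfrac7{192}(0.3239)^3>0.3239+0.0262+0.0012=0.3513>0.3508>\beta_1 .$$
By Lemma 3, $\Phi_{k,r,1}>\Psi_{k,r,1}$. $\square$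

## Many more classes than vertices per edge: Theorem A(b)

In case (b), $\gamma$ is small. At $\gamma=0$ the equations for $\beta_1$ and $\beta_2$ become $3\beta_1=1$ and $4\beta_2=1$, so $4(\beta_1-\beta_2)=\frac13=\beta_1$, and if also $(M+4\beta_2)/N\to1$ then (8) becomes $\frac13>\frac13$ in the limit. So we must expand in powers of $\gamma$. In the bounds below the terms of order $\gamma$ agree as well, and the term $\gamma^2/81$ decides.

*Proof of Theorem A(b).*

**Step 1: consequences of the hypotheses.** From $r\ge5i+2$ we get $d-1=r-i-1\ge4i+1\ge5$, and the hypothesis on $k$ says $N\ge2(d-1)^2$. So $\gamma=\frac{d-1}N\le\frac1{2(d-1)}\le\frac1{10}$, and $k>r>2i$. Thus Lemma 3 is available.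

**Step 2: bounds on $\beta_1$.** Put $w=\frac13+\frac\gamma{27}$. Then
$$2\gamma w^2=\frac{2\gamma}9+\frac{4\gamma^2}{81}+\frac{2\gamma^3}{729},\qquad(3-\gamma)w=1-\frac{2\gamma}9-\frac{3\gamma^2}{81},$$
so $\psi(w)=1+\frac{\gamma^2}{81}+\frac{2\gamma^3}{729}>1$ and $\beta_1<w=\frac13+\frac\gamma{27}$. For the lower bound put $\zeta=w-\frac{\gamma^2}{162}$, which is at least $\frac13$ since $\gamma\le6$. Then $\psi'(\zeta)=3-\gamma+4\gamma\zeta\ge3+\frac\gamma3>3$. A convex function lies above its tangent, so $\psi(w)\ge\psi(\zeta)+\frac{\gamma^2}{162}\psi'(\zeta)$, and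
$$\psi(\zeta)\le1+\frac{\gamma^2}{81}+\frac{2\gamma^3}{729}-\frac{3\gamma^2}{162}=1-\frac{\gamma^2}{162}+\frac{2\gamma^3}{729}<1 .$$
The last inequality holds since $\gamma<\frac94$. Hence $\beta_1>\zeta=\frac13+\frac\gamma{27}-\frac{\gamma^2}{162}$.

**Step 3: bounds on $\beta_2$.** Put $w'=\frac14-\frac\gamma{16}+\frac{\gamma^2}{32}$. Since $w'\ge\frac14\bigl(1-\frac\gamma4\bigr)>0$,
$$4w'+4\gamma w'^2\ge1-\frac\gamma4+\frac{\gamma^2}8+\frac\gamma4\Bigl(1-\frac\gamma4\Bigr)^2=1+\frac{\gamma^3}{64}\ge1,$$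
so $\beta_2\le w'$. The defining equation of $\beta_2$ also shows $4\beta_2<1$. Combining with Step 2, and using $\frac4{27}+\frac14=\frac{43}{108}$ and $\frac4{162}+\frac18=\frac{97}{648}$,
$$4(\beta_1-\beta_2)\ge\frac13+\frac{43}{108}\gamma-\frac{97}{648}\gamma^2. \tag{9}$$

**Step 4: the denominator of $z$.** We have
$$\frac{M+4\beta_2}N=1+\frac{d-1}N+\frac{i-1+4\beta_2}N<1+\gamma+\frac iN .$$
From $d\ge4i+2$ we get $\frac iN\le\frac{d-2}{4N}=\frac\gamma4-\frac1{4N}$. From $(d-1)^2\le\frac N2$ we get $\gamma^2\le\frac1{2N}$, that is, $\frac1N\ge2\gamma^2$. So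
$$\frac{M+4\beta_2}N<1+\frac54\gamma-\frac12\gamma^2. \tag{10}$$

**Step 5: $z\ge z_0:=\frac13-\frac\gamma{54}+\frac{\gamma^2}{54}$.** By (9) and (10) it is enough that $z_0$ times the right side of (10) is at most the right side of (9). In this product the coefficient of $\gamma$ is $\frac5{12}-\frac1{54}=\frac{43}{108}$, that of $\gamma^2$ is $-\frac16-\frac5{216}+\frac1{54}=-\frac{37}{216}$, that of $\gamma^3$ is $\frac1{108}+\frac5{216}=\frac7{216}$, and that of $\gamma^4$ is negative. With $\gamma\le\frac1{10}$,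
$$z_0\Bigl(1+\tfrac54\gamma-\tfrac12\gamma^2\Bigr)\le\tfrac13+\tfrac{43}{108}\gamma-\tfrac{37}{216}\gamma^2+\tfrac7{216}\gamma^3\le\tfrac13+\tfrac{43}{108}\gamma-\tfrac{36.3}{216}\gamma^2 .$$
Since $\frac{97}{648}<\frac{32.4}{216}<\frac{36.3}{216}$, this is at most the right side of (9).

**Step 6: the criterion.** Since $z\ge z_0\ge\frac13-\frac\gamma{54}>0$, we have $z^2\ge\frac19-\frac\gamma{81}$. Therefore
$$z+\frac\gamma2z^2\ge\frac13-\frac\gamma{54}+\frac{\gamma^2}{54}+\frac\gamma{18}-\frac{\gamma^2}{162}=\frac13+\frac\gamma{27}+\frac{\gamma^2}{81}>\frac13+\frac\gamma{27}>\beta_1 .$$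
So (8) holds, without its third term, and Lemma 3 finishes the proof. $\square$

## No skipping: permanents, a random map, and Theorem C

Return to $r=k$, $i=1$. Proposition 1 treated equal pieces. Its proof does not extend to unequal ones. With $|A_l|=a\ge b=|B_l|$ the same multiplication gives
$$D^k\le b^2(a^2+b^2)^{k-2}V^{k-1},\qquad\text{and one wants at most}\qquad 2^{-k}\bigl((a+b)^2V\bigr)^{k-1}.$$
For $a=3b$ the first expression is $10^{k-2}b^{2k-2}V^{k-1}$ and the second is $\frac{8^k}{16}b^{2k-2}V^{k-1}$. The first is larger as soon as $1.25^k>6.25$, that is, for $k\ge9$ (as $1.25^8<5.97$ and $1.25^9>7.4$). So giving all degree bounds the same weight is too wasteful. It also says nothing about two colorings that are not related by a swap. The remedy is to read the degree bounds as probabilities in a random experiment, which also handles arbitrary pairs of colorings.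

Recall that the permanent of a square matrix is $\operatorname{per}X=\sum_\pi\prod_ax_{a\pi(a)}$, the sum over all permutations $\pi$.

*Proof of Theorem C.*

**Step 1: lower bound.** In $\mathcal H_{k,k}(2,1)$ every vertex outside the $V_j$ has degree $2^{k-2}$, every vertex of $V_j$ has degree $2\cdot2^{k-3}=2^{k-2}$, and there are $4+2(k-2)=2k$ vertices. So $\Phi_{k,k,1}\ge\Psi_{k,k,1}\ge\frac{2^{k-2}}{(2k)^{k-1}}=\frac1{2k^{k-1}}$.

For the upper bound, let $\mathcal H$ be an $n$-vertex $k$-partite $k$-graph without isolated vertices, having two distinct partitions $\{C_a\}$ and $\{C'_b\}$, $a,b\in[k]$. Let $D=\delta_1^+(\mathcal H)\ge1$. We show $D\le\frac12(n/k)^{k-1}$.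

**Step 2: degrees as probabilities.** Every edge meets each $C_a$ and each $C'_b$ exactly once, so all parts are nonempty. Let
$$x_{ab}=|C_a\cap C'_b|,\quad X=(x_{ab}),\quad R_a=|C_a|,\quad \Pi=\prod_aR_a,\quad z_{ab}=\frac{x_{ab}}{R_a}.$$
Let $X(a|b)$ be $X$ without row $a$ and column $b$. An edge through a given vertex of $C_a\cap C'_b$ chooses one vertex in every other $C_{a'}$, and these vertices lie in the sets $C'_{b'}$, $b'\ne b$, once each. So the degree of that vertex is at most $\operatorname{per}X(a|b)$.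

Since $\sum_bz_{ab}=1$, we can choose independent random values $f(a)\in[k]$, $a\in[k]$, with $\Pr[f(a)=b]=z_{ab}$. Put $\eta=\Pr[f\text{ is bijective}]$ and
$$p_{ab}=\Pr\bigl[f|_{[k]\setminus a}\text{ is injective with image }[k]\setminus b\bigr]=\frac{R_a\operatorname{per}X(a|b)}\Pi,\qquad e_a=\frac{DR_a}\Pi>0 .$$
For fixed $a$ the events defining $p_{ab}$, $b\in[k]$, are disjoint and independent of $f(a)$, and $f$ is bijective exactly when one of them occurs together with $f(a)=b$. Hence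
$$\sum_bp_{ab}\le1\quad\text{and}\quad\eta=\sum_bz_{ab}p_{ab}\quad\text{for each }a. \tag{11}$$
If $z_{ab}>0$, some vertex of $C_a\cap C'_b$ has degree at least $D$, so $\operatorname{per}X(a|b)\ge D$. Thus
$$p_{ab}\ge e_a\ \text{ whenever }z_{ab}>0,\quad\text{hence}\quad\eta\ge e_a\ \text{ for all }a. \tag{12}$$

**Step 3: the inequality to prove.** Let $\bar e=\frac1k\sum_ae_a=\frac{Dn}{k\Pi}$. Since $\prod_ae_a=D^k/\Pi^{k-1}$,
$$\frac{\prod_ae_a}{\bar e^{\,k-1}}=\frac D{(n/k)^{k-1}},$$
so we must show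
$$\prod_ae_a\le\tfrac12\bar e^{\,k-1}. \tag{13}$$
In the six-vertex example of the first section, with its two partitions in the order printed there, $X$ has rows $(1,1,0)$, $(1,1,0)$, $(0,0,2)$; $R_a=2$, $\Pi=8$, $D=2$. So every $e_a=\frac12$, $\eta=\frac12$, and (13) reads $\frac18\le\frac18$.

**Step 4: rows with two positive entries.** Call row $a$ *multi* if $z_{ab}>0$ for at least two $b$. By (12) and (11), a multi row has $2e_a\le\sum_bp_{ab}\le1$, so $e_a\le\frac12$. A multi row exists. Otherwise each $C_a$ lies in some $C'_{g(a)}$; the map $g$ is onto because every $C'_b$ is nonempty, hence bijective; so $C_a=C'_{g(a)}$ for all $a$, and the partitions coincide.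

**Step 5: the case $\max_ae_a\le\frac12$.** By AM–GM, the product of the $k-1$ values other than one maximum is at most the $(k-1)$-st power of their mean, and this mean is at most $\bar e$. Multiplying by the maximum, which is at most $\frac12$, gives (13).

From now on $\max_ae_a>\frac12$, so $\eta>\frac12$ by (12).

**Step 6: a dominant entry in every row.** The purpose is to match the classes of the two partitions. By (11), $\eta=\sum_bz_{ab}p_{ab}\le\max_bz_{ab}$ for every $a$. So there is a unique $\sigma(a)$ with $z_{a\,\sigma(a)}>\frac12$. We claim that $\sigma$ is injective. Suppose $\sigma(a)=\sigma(a')=b$ with $a\ne a'$. Put $z=z_{ab}>\frac12$ and $p=p_{ab}$. The event defining $p_{ab}$ forces $f(a')\ne b$, so $p\le1-z_{a'b}<\frac12$. By (11), $p_{ab'}\le1-p$ for $b'\ne b$. Thus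
$$\eta\le zp+(1-z)(1-p)=\tfrac12+2\bigl(z-\tfrac12\bigr)\bigl(p-\tfrac12\bigr)<\tfrac12,$$
a contradiction. So $\sigma$ is a bijection, and we relabel the $C'_b$ so that $\sigma$ is the identity: $z_{aa}>\frac12$ for all $a$.

**Step 7: two small values bound $\eta$.** Take a multi row $a$ and some $b\ne a$ with $z_{ab}>0$. The event defining $p_{ab}$ requires that $f|_{[k]\setminus a}$ avoid the value $b$; in particular $f(b)\ne b$. So $e_a\le p_{ab}\le1-z_{bb}$, that is,
$$\tfrac12<z_{bb}\le1-e_a<1 .$$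
Hence row $b$ is multi as well, so $e_b\le\frac12$, and there is $b'\ne b$ with $z_{bb'}>0$ and $p_{bb'}\ge e_b$. By (11), $p_{bb}\le1-e_b$. Put $z=z_{bb}$ and $p=p_{bb}$. As in Step 6, $\eta\le zp+(1-z)(1-p)$. This is increasing in $p$, since $2z-1>0$. Using also $1-2e_b\ge0$,
$$\eta\le z(1-e_b)+(1-z)e_b=e_b+z(1-2e_b)\le e_b+(1-e_a)(1-2e_b)=1-e_a-e_b+2e_ae_b .$$
Let $s=e_a+e_b\in(0,1]$. As $e_ae_b\le\frac{s^2}4$, (12) gives
$$e_\ell\le\eta\le t_0:=1-s+\frac{s^2}2\quad\text{for every }\ell. \tag{14}$$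

**Step 8: a two-variable problem.** Let $K=k-2\ge1$ and let $t$ be the mean of the $K$ values $e_\ell$, $\ell\ne a,b$, so $0<t\le t_0$. Their product is at most $t^K$, and $\bar e=(s+Kt)/k$. Hence
$$\frac{\prod_\ell e_\ell}{\bar e^{\,k-1}}\le G(s,t):=\frac{s^2}4\cdot\frac{t^Kk^{K+1}}{(s+Kt)^{K+1}},\qquad\frac{\partial\log G}{\partial t}=\frac Kt-\frac{K(K+1)}{s+Kt}=\frac{K(s-t)}{t(s+Kt)} .$$
So for fixed $s$, $G$ increases in $t$ up to $t=s$ and then decreases.

*If $t_0\ge s$*, then $s^2-4s+2\ge0$, so $s\le2-\sqrt2<0.586$. Then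
$$G(s,t)\le G(s,s)=\frac s4\Bigl(\frac k{k-1}\Bigr)^{k-1}<\frac{0.586\cdot2.7183}4<\frac12,$$
because $\bigl(1+\frac1{k-1}\bigr)^{k-1}$ is less than the base of natural logarithms.

*If $t_0<s$*, then $G(s,t)\le G(s,t_0)$, since $t\le t_0<s$. We show that $G(s,t_0(s))$ increases with $s$ on all of $(0,1]$. Write $t=t_0(s)=\frac{1+(1-s)^2}2>0$, so $t'=-(1-s)$. Then
$$\frac d{ds}\log G(s,t_0(s))=\frac2s-\frac{K(1-s)}t-\frac{(K+1)\bigl(1-K(1-s)\bigr)}{s+Kt},$$
and multiplication by $st(s+Kt)>0$ gives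
$$2t(s+Kt)-K(1-s)s(s+Kt)-(K+1)st\bigl(1-K(1-s)\bigr).$$
The terms with $st(1-s)$ have total coefficient $-K^2+K(K+1)=K$. So this equals
$$(1-K)st+2Kt^2-K(1-s)s^2+K(1-s)st=st+K\bigl[2t^2-s^2t-(1-s)s^2\bigr].$$
Insert $1-s=t-\frac{s^2}2$ into the bracket: it becomes $2t^2-2s^2t+\frac{s^4}2=2\bigl(t-\frac{s^2}2\bigr)^2=2(1-s)^2$. So the expression is $st+2K(1-s)^2>0$. Therefore
$$G(s,t_0(s))\le G\bigl(1,\tfrac12\bigr)=\frac14\cdot\frac{2^{-K}k^{K+1}}{(1+K/2)^{K+1}}=\frac14\cdot\frac{2^{-K}k^{K+1}}{(k/2)^{K+1}}=\frac12 .$$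

**Step 9: conclusion.** In all cases (13) holds, so $D\le\frac12(n/k)^{k-1}$. Thus every $n$-vertex $k$-partite $k$-graph without isolated vertices and with $\delta_1^+>\frac1{2k^{k-1}}n^{k-1}$ is uniquely $k$-colorable, and
$$\Phi_{k,k,1}\le\frac1{2k^{k-1}}\le\Psi_{k,k,1}\le\Phi_{k,k,1}.\qquad\square$$
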